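# Eight lattice points that cancel: ML degree drops of reflexive simplices

## 1. A tetrahedron with eight lattice points

Write $E_1,\dots,E_4$ for the standard basis of $\mathbb Z^4$. Consider the lattice
$$\Lambda^S=\{e\in\mathbb Z^4:\ e_1\equiv e_2,\ e_3\equiv e_4 \ (\mathrm{mod}\ 6),\quad e_1+e_3\equiv 0\ (\mathrm{mod}\ 3)\},\qquad h(e)=\tfrac16(e_1+e_2+e_3+e_4).$$
On $\Lambda^S$ we have $e_1+e_2=2e_1+6k$ and $e_3+e_4=2e_3+6k'$ for integers $k,k'$. Hence $h(e)=\frac{e_1+e_3}{3}+k+k'$ is an integer. Let
$$S=\{e\in\mathbb R^4_{\ge 0}:\ h(e)=1\},$$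
a tetrahedron with vertices $6E_1,\dots,6E_4$, all of which lie in $\Lambda^S$.

What are its lattice points? Let $e\in\Lambda^S\cap S$, so $e\ge0$ and $\sum e_i=6$. If $e_1\ne e_2$, they differ by a nonzero multiple of $6$, so one of them is at least $6$, and $e=6E_1$ or $6E_2$. In the same way $e_3\neq e_4$ forces $e=6E_3$ or $6E_4$. Otherwise $e=(i,i,j,j)$ with $i+j=3$, and all four such vectors lie in $\Lambda^S$. So there are eight lattice points:
$$6E_1,\ 6E_2,\ 6E_3,\ 6E_4,\qquad (3,3,0,0),\ (2,2,1,1),\ (1,1,2,2),\ (0,0,3,3).$$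

Now take the character $\chi(e)=q_1^{e_1}q_2^{e_2}q_3^{e_3}q_4^{e_4}$ with $q_1=q_3=1$ and $q_2=q_4=-1$. It equals $1$ at the four vertices. At $(i,i,j,j)$ it equals $(q_1q_2)^i(q_3q_4)^j=(-1)^{3}=-1$. Therefore
$$\sum_{a\in S\cap\Lambda^S}\chi(a)\,a=(6,6,6,6)-\big[(3,3,0,0)+(2,2,1,1)+(1,1,2,2)+(0,0,3,3)\big]=0. \tag{1}$$

Why the number $6$? Replace $6$ by $2k$, and $3$ by $k$. The same argument gives the lattice points $2kE_i$ and the $k+1$ points $(i,i,k-i,k-i)$. In each coordinate the vertices sum to $2k$ and the other points sum to $0+1+\dots+k=k(k+1)/2$. These agree exactly for $k=3$.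

What is (1) for? Maximum likelihood estimation in a toric model amounts to cutting a toric variety $X$ with hyperplanes. Bézout predicts $\deg X$ solutions. A cancellation such as (1), on any face of the polytope, produces a solution that is not a critical point, and it is there for every choice of data. So a polytope having $S$ as a face has fewer critical points than its degree. We shall see that $S$ is a face of a reflexive simplex of dimension $4$. This settles, in the negative, the following problem from Carlos Améndola, Janike Oldekop, "Likelihood Geometry of Reflexive Polytopes", arXiv:2311.13572 (2023): is it true that reflexive simplices have no ML degree drop with the standard scaling? The next section says what these words mean.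

## 2. Reflexive simplices, toric models, and the theorems

**Definition (reflexive).** A full-dimensional lattice polytope $P\subset\mathbb R^d$ is *reflexive* if, after a lattice translation, it contains the origin in its interior and its dual $P^*=\{y:\langle x,y\rangle\ge-1\text{ for all }x\in P\}$ is again a lattice polytope. Equivalently, $P$ has a unique interior lattice point and every facet lies at lattice distance $1$ from it. A *reflexive simplex* is a reflexive polytope that is a $d$-simplex.

*Example.* The triangle $\mathrm{conv}\{(1,0),(0,1),(-1,-1)\}$ is cut out by $\langle\ell,x\rangle\ge-1$ with $\ell\in\{(-1,-1),(-1,2),(2,-1)\}$. These three vectors are the vertices of the dual, so the triangle is reflexive. The tetrahedron $S$ of Section 1 is not reflexive: it has two interior lattice points, $(2,2,1,1)$ and $(1,1,2,2)$.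

**Definition (model, degree, ML degree).** Let $a_1,\dots,a_n\in\mathbb Z^d$ be *all* lattice points of a lattice polytope $P$, each listed once. The log-linear model has design matrix with columns $(1,a_i)^T$. For a scaling vector $c\in(\mathbb C^*)^n$ let $X_{A,c}\subset\mathbb P^{n-1}$ be the Zariski closure of $\{(c_1\theta^{a_1}:\dots:c_n\theta^{a_n}):\theta\in(\mathbb C^*)^d\}$. The *standard scaling* is $c=(1,\dots,1)$.

The *ML degree* $\mathrm{mldeg}(P)$ is the number of complex critical points of
$$\ell_u(p)=\sum_i u_i\log p_i-\Big(\sum_i u_i\Big)\log\Big(\sum_i p_i\Big)$$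
on the smooth part of $X_{A,c}\setminus\{p_1\cdots p_n(p_1+\dots+p_n)=0\}$, for the standard scaling and generic $u\in\mathbb C^n$.

The *degree* $\deg(P)$ is the degree of $X_{A,c}$. It does not depend on $c$, and it equals the normalized volume of $P$ with respect to the affine lattice generated by the $a_i$ (which is $d!\,\mathrm{vol}(P)$ when the $a_i$ affinely generate $\mathbb Z^d$). It is known that $\mathrm{mldeg}(P)\le\deg(P)$. There is an *ML degree drop* if this is strict.

The normalized volume of a simplex with vertices $v_0,\dots,v_d$, relative to an affine lattice, is the index of the lattice spanned by the $v_i-v_0$ in the lattice of all differences.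

The results of this talk are the following.

**Theorem A.** For every $r\ge1$ there is a reflexive simplex $\Delta_r$ of dimension $d=r+3$ whose lattice points affinely generate the lattice, with
$$\deg(\Delta_r)=36\,r,\qquad\mathrm{mldeg}(\Delta_r)\le35\,r.$$
So ML degree drops with standard scaling occur for reflexive simplices in every dimension $d\ge4$, and the drop is at least $d-3$, hence unbounded.

**Theorem B.** $\mathrm{mldeg}(\Delta_1)=35$ and $\deg(\Delta_1)=36$. In coordinates,
$$\Delta_1\cong\mathrm{conv}\{(0,-1,-1,-1),(1,-1,-1,-1),(0,-1,1,-1),(-1,5,1,-1),(0,-1,0,2)\}\subset\mathbb R^4.$$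

**Theorem C.** (1) Reflexive simplices of dimension $d\le2$ have no drop. (2) For all $k,d\ge1$, $k\Delta_d$ (with $\Delta_d$ here the unimodular simplex) has no drop; in particular the reflexive simplex $(d+1)\Delta_d$ has none.

**Theorem D.** Every lattice simplex $S$ is, with its lattice points, a face of some reflexive simplex. Hence if $S$ is degenerate (defined in Section 3), some reflexive simplex having $S$ as a face has an ML degree drop.

The case $d=3$ is not decided here. To avoid a clash of notation, $\Delta_r$ denotes the simplex of Theorem A everywhere except in Section 5 and in references to Theorem C(2).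

## 3. The likelihood equations as a linear section

Let $P\subset\mathbb R^d$ be a full-dimensional lattice polytope, $T=(\mathbb C^*)^d$, and $X\subset\mathbb P^{n-1}$ its toric variety with standard scaling. We use the orbit decomposition (Gelfand–Kapranov–Zelevinsky, *Discriminants, Resultants and Multidimensional Determinants*, Ch. 5, Prop. 1.9): $X=\bigsqcup_FO_F$ over the nonempty faces $F$ of $P$, including $F=P$. Here $O_F$ is the set of points with $p_i=\kappa\theta^{a_i}$ for $a_i\in F$ and $p_i=0$ otherwise. The orbit $O_P=X\cap\{\prod p_i\ne0\}$ is open in $X$; it is a torus, hence smooth. So the ML degree counts critical points on $O_P\setminus\{\sum p_i=0\}$.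

**Step 1: the critical equations.** The aim is to rewrite criticality as linear equations in $p$. The map $T\to O_P$, $\theta\mapsto(\theta^{a_i})_i$, is a finite étale cover: it is a surjective homomorphism of tori whose kernel, the set of $\theta$ with $\theta^{a_i-a_j}=1$ for all $i,j$, is finite because the differences span $\mathbb R^d$. So criticality may be tested on $T$. Taking $\theta_j\partial/\partial\theta_j$ of $\ell_u$ gives $\sum_iu_ia_i=(\sum u_i)\,\frac{\sum_ia_i\theta^{a_i}}{\sum_i\theta^{a_i}}$. Put $\hat u=\sum u_ia_i/\sum u_i$. Since the $a_i$ affinely span, $\hat u$ is generic in $\mathbb C^d$ when $u$ is generic. The set of critical points is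
$$\mathrm{Crit}_{\hat u}=\Big\{p\in O_P:\ \sum_i(a_i-\hat u)p_i=0,\ \sum_ip_i\ne0\Big\}. \tag{2}$$

**Step 2: the critical points are finitely many and reduced.** The set (2) is the fiber over $\hat u$ of
$$\mu:O_P\setminus\{\textstyle\sum p_i=0\}\to\mathbb C^d,\qquad\mu(p)=\frac{\sum a_ip_i}{\sum p_i}.$$
Source and target are smooth and irreducible of dimension $d$. If $\mu$ is dominant, generic smoothness makes the generic fiber finite and reduced. If it is not, the generic fiber is empty.

**Step 3: the projective linear section.** To apply Bézout we need a closed set. Let $H_1,\dots,H_d$ be the linear forms that are the components of $\sum_i(a_i-\hat u)p_i$, and put $Y_{\hat u}=X\cap\{H_1=\dots=H_d=0\}$. Then $\mathrm{Crit}_{\hat u}$ is an open subscheme of $Y_{\hat u}$, since where $\sum p_i\neq0$ we may normalize $\sum p_i=1$, and the equations become $\mu=\hat u$. As $\mathrm{Crit}_{\hat u}$ is finite, its points are isolated points of $Y_{\hat u}$.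

*A case by hand.* Let $P=[0,k]$ and $f=1+\tau+\dots+\tau^k$. The equation in (2) is $\tau f'(\tau)-\hat u f(\tau)=0$. It has constant term $-\hat u$ and leading coefficient $k-\hat u$, so it has $k$ nonzero roots with multiplicity. A root with $f=0$ would be a double root of $f$, and there is none because $f$ divides $\tau^{k+1}-1$. So all roots are critical, and they are distinct for generic $\hat u$ by Step 2: $\mathrm{mldeg}=k=\deg$. Compare the nonstandard scaling $(1,2,1)$ on $[0,2]$, where $f=(1+\tau)^2$. Now the equation is $(1+\tau)\big(2\tau-\hat u(1+\tau)\big)=0$. The root $\tau=-1$ has $f=0$ and is not critical, so one of the two solutions is lost.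

The natural hope is that, with standard scaling, $Y_{\hat u}=\mathrm{Crit}_{\hat u}$ always, so that Bézout gives equality. What else can $Y_{\hat u}$ contain? The answer is a cancellation as in (1).

**Definition (degenerate face).** A nonempty face $F$ of $P$ (with $F=P$ allowed) is *degenerate at* $\theta\in T$ if
$$\sum_{a_i\in F}\theta^{a_i}(1,a_i)=0\in\mathbb C^{d+1}. \tag{3}$$

*Example.* The square $[-1,1]^2$ is reflexive but not a simplex. Translated to $[0,2]^2$, its polynomial is $f=g(x)g(y)$ with $g(x)=1+x+x^2$. At a point where $g(x)=g(y)=0$, the function $f$ and both its derivatives vanish, so $F=P$ is degenerate. The critical equations decouple into $xg'(x)/g(x)=\hat u_1$ and $yg'(y)/g(y)=\hat u_2$. Each has two solutions in $\mathbb C^*$, as in the case by hand. So $\mathrm{mldeg}=4$, while $\deg=2!\cdot4=8$. A proof for simplices would have to use the simplex hypothesis.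

**Intrinsic form of (3).** It will be convenient to present $P$ in a lattice $\Lambda$ of rank $d+1$ with a linear $h:\Lambda\to\mathbb Z$, the lattice points of $P$ having height $h=1$. In a basis where $h$ is the first coordinate, a character of $\Lambda$ is $\chi(t,a)=\kappa^t\theta^a$, and $\kappa$ only rescales (3). So $F$ is degenerate if and only if there is a character $\chi:\Lambda\to\mathbb C^*$ with
$$\sum_{a\in F}\chi(a)\,a=0\quad\text{in }\Lambda\otimes\mathbb C. \tag{4}$$
Suppose moreover $\Lambda\subset\mathbb Z^N$. Since $\mathbb C^*$ is divisible, every character of $\Lambda$ extends to $\mathbb Z^N$, so it has the form $a\mapsto x^a$ with $x\in(\mathbb C^*)^N$. With $f_F=\sum_{a\in F}x^a$, condition (4) becomes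
$$x_i\,\partial_if_F(x)=0\quad\text{for all }i. \tag{5}$$
Equation (1) says exactly that $S$ is degenerate.

**Proposition 1.** For generic $\hat u$, every point of $Y_{\hat u}\setminus\mathrm{Crit}_{\hat u}$ is a point $p^*$ with $p_i^*=\theta^{a_i}$ for $a_i\in F$ and $p^*_i=0$ otherwise, where $F$ is a face degenerate at $\theta$. In particular, if no face is degenerate, then $\mathrm{mldeg}(P)=\deg(P)$.

*Proof.* Take $\hat u$ outside the complex affine spans of all proper faces. Let $p\in Y_{\hat u}\cap O_F$, scaled so that $p_i=\theta^{a_i}$ on $F$, and let $\sigma=\sum_{a_i\in F}\theta^{a_i}$. If $\sigma\ne0$, then $\hat u=\sigma^{-1}\sum_Fa_i\theta^{a_i}$ lies in the affine span of $F$. So $F=P$ and $p\in\mathrm{Crit}_{\hat u}$. If $\sigma=0$, the equations give $\sum_Fa_i\theta^{a_i}=\hat u\sigma=0$, which with $\sigma=0$ is (3).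

If no face is degenerate, $Y_{\hat u}=\mathrm{Crit}_{\hat u}$ is finite, reduced, and contained in the smooth locus of $X$. So the $d$ hyperplanes meet $X$ properly. At each intersection point the $H_j$ generate the maximal ideal of a regular local ring, so the intersection multiplicity is $1$. By Bézout, $\deg X=\#\mathrm{Crit}_{\hat u}$. $\square$

So the attempt to prove equality stops at precisely one point: a face that carries a cancellation (3).

## 4. What a degenerate face costs

A degenerate face puts a point $p^*$ into $Y_{\hat u}$ for *every* $\hat u$. We now show that it must be paid for, even though $Y_{\hat u}$ may have components of positive dimension and $X$ may be singular at $p^*$. Recall two facts about a globally generated line bundle $M$ on a projective variety. First, $M^{\dim Z}\cdot Z\ge0$ for every closed subvariety $Z$, and this number is $1$ if $Z$ is a point. Second, if a section $s$ of $M$ does not vanish identically on an irreducible $W$ of dimension $w\ge1$, then its zero set on $W$ is empty or pure of dimension $w-1$, and $M^w\cdot W=\sum_Zn_Z\,M^{w-1}\cdot Z$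 over its components $Z$, with $n_Z\ge1$.

**Lemma 2.** Let $Y$ be an irreducible projective variety of dimension $m$, $M$ a globally generated line bundle on $Y$, and $s_1,\dots,s_q$ sections of $M$. Then
$$\sum_ZM^{\dim Z}\cdot Z\le M^m\cdot Y,$$
the sum running over the irreducible components $Z$ of $\{s_1=\dots=s_q=0\}$. All summands are $\ge0$, and isolated points contribute $1$.

*Proof.* Induction on $q$; for $q=0$ the only component is $Y$. Let $W_i$ be the components of $\{s_1=\dots=s_{q-1}=0\}$. Every $Z$ is a component of some $W_i\cap\{s_q=0\}$; assign it to one such $i$. If $s_q|_{W_i}=0$, this intersection is $W_i$ itself. If $s_q|_{W_i}\neq0$ and $\dim W_i\ge1$, the second fact gives $\sum_ZM^{\dim Z}\cdot Z\le M^{\dim W_i}\cdot W_i$ over the components $Z$ of $W_i\cap\{s_q=0\}$, because $n_Z\ge1$ and all terms are $\ge0$. If $W_i$ is a point and $s_q\ne0$ there, the intersection is empty and $0\le1$. Sum over $i$ and use the induction hypothesis. $\square$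

The *multiplicity* $\mathrm{mult}_pX$ is a positive integer, equal to $1$ at a smooth point. For a hypersurface $\{F=0\}$ in a smooth variety it is the order of vanishing of $F$ at $p$: for example, $\{\varphi_1\varphi_2=\gamma^6\}\subset\mathbb C^3$ has multiplicity $2$ at the origin. If $\psi:\tilde X\to X$ is the blow-up at $p$ with exceptional divisor $D$ and $d=\dim X$, then $(-1)^{d-1}D^d=\mathrm{mult}_pX$ (Lazarsfeld, *Positivity I*, Lemma 5.1.10; Fulton, *Intersection Theory*, §4.3).

**Proposition 3.** If a face $F$ is degenerate at $\theta$, let $p^*\in O_F$ be given by $p^*_i=\theta^{a_i}$ for $a_i\in F$ and $p^*_i=0$ otherwise. Then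
$$\mathrm{mldeg}(P)\le\deg(P)-\mathrm{mult}_{p^*}X<\deg(P).$$

*Proof.* **Step 1: the point $p^*$ is always there.** By (3), $\sum p^*_i=0$ and $\sum a_ip_i^*=0$. So $p^*\in Y_{\hat u}$ for every $\hat u$, and $p^*\notin\mathrm{Crit}_{\hat u}$. This already gives a drop. Apply Lemma 2 on $X$ with $M=\mathcal O_X(1)$: the points of $\mathrm{Crit}_{\hat u}$ contribute $1$ each, and the component of $Y_{\hat u}$ through $p^*$ is none of these points and contributes at least $1$ because $\mathcal O(1)$ is ample. Hence $\#\mathrm{Crit}_{\hat u}+1\le\deg X$.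

**Step 2: gaining the full multiplicity.** To count $p^*$ with its multiplicity, blow it up. With $\psi$ and $D$ as above, let $M=\psi^*\mathcal O(1)(-D)$. The linear forms vanishing at $p^*$ generate the ideal of $p^*$, so their pullbacks generate the ideal sheaf of $D$, and $M$ is globally generated. Since $H_1,\dots,H_d$ vanish at $p^*$, they induce sections of $M$ which off $D$ have the same zeros as the $H_j$. As $p^*\notin\mathrm{Crit}_{\hat u}$, the set $\psi^{-1}(\mathrm{Crit}_{\hat u})$ lies off $D$ and consists of isolated points of the common zero set. Lemma 2 gives $\#\mathrm{Crit}_{\hat u}\le M^d$. The mixed terms of $M^d$ vanish because $\psi^*\mathcal O(1)$ is trivial on $D$. So $M^d=\deg X+(-1)^dD^d=\deg X-\mathrm{mult}_{p^*}X$. $\square$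

*Check on $S$.* The group $\Lambda^S/6\mathbb Z^4$ is isomorphic to $\{(i,j)\in(\mathbb Z/6)^2:3\mid i+j\}$ via $(e_1,e_3)$. It has order $12$, and it is generated by $(3,0)$ and $(2,1)$, because $(i,j)=j(2,1)+(i-2j,0)$ and $i-2j\equiv i+j\equiv0$ mod $3$. These are the classes of $(3,3,0,0)$ and $(2,2,1,1)$, so
$$\text{the eight lattice points of }S\text{ generate }\Lambda^S. \tag{6}$$
Hence $\deg(S)=12$ and, by Proposition 3, $\mathrm{mldeg}(S)\le11$. But $S$ is not reflexive, so it is not itself a counterexample.

## 5. Complete homogeneous polynomials: dilated unimodular simplices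

*Proof of Theorem C(2).* In this section $\Delta_d$ is the unimodular simplex. Present $k\Delta_d$ in $\Lambda=\{e\in\mathbb Z^{d+1}:k\mid\sum e_i\}$ with $h=\frac1k\sum e_i$. Its lattice points are all monomials of degree $k$ in $d+1$ variables. A face is obtained by keeping $n+1$ of the variables, and its polynomial is the complete homogeneous polynomial $h_k(x_0,\dots,x_n)$. By Proposition 1 and (5) it suffices to show: *if $x\in(\mathbb C^*)^{n+1}$, then not all $\partial_ih_k(x)$ vanish.* For $n=1$ this is the squarefreeness of $1+\tau+\dots+\tau^k$; the general case replaces the factorization of $\tau^{k+1}-1$ by a division with remainder. Suppose all $\partial_ih_k(x)$ vanish. By Euler's relation $h_k(x)=0$ too.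

**Step 1: express everything by residues.** Differentiating $\sum_jh_jT^j=\prod_j(1-x_jT)^{-1}$ with respect to $x_i$ multiplies the right side by $T(1-x_iT)^{-1}$. So $\partial_ih_k=h_{k-1}(x,x_i)$, with the variable $x_i$ repeated. Also, over a large circle,
$$h_m(y_0,\dots,y_N)=\frac1{2\pi i}\oint\frac{z^{m+N}}{\prod_{j=0}^N(z-y_j)}\,dz,$$
because the integrand is $z^{m-1}\prod(1-y_j/z)^{-1}=\sum_jh_jz^{m-1-j}$.

**Step 2: divide with remainder.** Let $p(z)=\prod_{i=0}^n(z-x_i)$, $N_0=k+n$, and $z^{N_0}=qp+\rho$ with $\deg\rho\le n$. By Step 1, $h_k(x)=\frac1{2\pi i}\oint\frac{\rho}{p}\,dz$ is the coefficient of $z^n$ in $\rho$. It vanishes, so $\deg\rho\le n-1$. Again by Step 1,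
$$0=h_{k-1}(x,x_i)=\frac1{2\pi i}\oint\frac{z^{N_0}}{p(z)(z-x_i)}\,dz=q(x_i)+\frac1{2\pi i}\oint\frac{\rho}{p(z)(z-x_i)}\,dz=q(x_i),$$
the last integrand being $O(z^{-2})$. So $q(x_i)=0$ for all $i$.

**Step 3: kill the remainder.** By Step 2, a root of $p$ of multiplicity $m$ is a root of $pq=z^{N_0}-\rho$ of multiplicity at least $m+1$, hence a root of $(pq)'=N_0z^{N_0-1}-\rho'$ of multiplicity at least $m$. So $p$ divides $(pq)'$, and it divides
$$z\,(N_0z^{N_0-1}-\rho')-N_0(z^{N_0}-\rho)=N_0\rho-z\rho'.$$
The right side has degree at most $n-1<\deg p$, so it is zero. Writing $\rho=\sum_j\rho_jz^j$ we get $(N_0-j)\rho_j=0$ with $j\le n-1<N_0$, so $\rho=0$. Then $p\mid z^{N_0}$ and all $x_i=0$, a contradiction.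

So no face is degenerate and there is no drop. Finally, $(d+1)\Delta_d=\{x\ge0,\ \sum x_i=d+1\}$ translated by the all-ones vector is $\{\sum y_i=0,\ y_i\ge-1\}$. It is reflexive because the coordinates are integral on $\{y\in\mathbb Z^{d+1}:\sum y_i=0\}$; the next lemma spells this out in general. $\square$

## 6. Reflexive simplices in barycentric coordinates, and dimensions one and two

Write $J=(1,\dots,1)$, and $E_i$ for standard basis vectors.

**Lemma 4.** (a) Let $k_0,\dots,k_d$ be positive integers with $\sum1/k_i=1$, and $h(x)=\sum x_i/k_i$. Let $L\subset\mathbb Z^{d+1}$ be a subgroup containing $J$ and all $k_iE_i$, with $h(L)\subset\mathbb Z$. Then $\{x\in\mathbb R^{d+1}_{\ge0}:h(x)=1\}$ is a reflexive simplex of dimension $d$ for the affine lattice $L\cap\{h=1\}$, with interior point $J$. Its normalized volume in this lattice is $[L:\langle k_0E_0,\dots,k_dE_d\rangle]$.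

(b) Every reflexive $d$-simplex ($d\ge1$) arises in this way, with all $k_i\ge2$.

*Proof.* (a) The vertices are the $k_iE_i\in L$, and $h(J)=1$. Translating by $-J$ gives $\{y\in\ker h:y_i\ge-1\text{ for all }i\}$, a bounded polytope with $0$ in its interior. Let $Q$ be the convex hull of the coordinate functionals $y_i$ restricted to $\ker h$. The translated simplex is $Q^*$. The functionals span the dual space and satisfy $\sum y_i/k_i=0$ with positive coefficients, so $0$ is interior to $Q$ and $Q^{**}=Q$. So the dual of the translated simplex is $Q$, a lattice polytope, because the $y_i$ are integral on $L\cap\ker h$. For the volume, put $v_i=k_iE_i$. Every class of $L/\langle v_i\rangle$ has a representative in $\ker h$ (subtract a multiple of $v_0$), and $\langle v_i\rangle\cap\ker h=\langle v_i-v_0\rangle$. So $[L\cap\ker h:\langle v_i-v_0\rangle]=[L:\langle v_i\rangle]$.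

(b) Let $P$ be a reflexive simplex with interior point $0$, facets $\langle\ell_i,x\rangle\ge-1$ with $\ell_i\in\mathbb Z^d$, and $v_i$ the vertex opposite facet $i$. Put $k_i=1+\langle\ell_i,v_i\rangle$, a positive integer. The barycentric coordinates are $(1+\langle\ell_i,x\rangle)/k_i$. They sum to $1$ identically, so $\sum1/k_i=1$ and $\sum\ell_i/k_i=0$. As there are at least two terms, $k_i\ge2$. Let
$$L=\{(t+\langle\ell_i,a\rangle)_i:\ t\in\mathbb Z,\ a\in\mathbb Z^d\}.$$
On the element given by $(t,a)$, $h=\sum e_i/k_i$ has the value $t$. The lattice $L$ contains $J$ (from $t=1$, $a=0$) and $k_iE_i$ (from $t=1$, $a=v_i$). Since the $\ell_i$ span $\mathbb R^d$, the map $a\mapsto(1+\langle\ell_i,a\rangle)_i$ is an affine bijection from $\mathbb Z^d$ to $L\cap\{h=1\}$, and it carries $P$ onto the simplex of (a). $\square$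

*Example.* For the triangle of Section 2 the map is $(x,y)\mapsto(1-x-y,\,1-x+2y,\,1+2x-y)$. All $k_i=3$, and its four lattice points become $3E_0,3E_1,3E_2,J$.

*Proof of Theorem C(1).* We show that no face is degenerate and use Proposition 1.

**Step 1: vertices and edges.** A vertex is never degenerate, since (3) would be one nonzero vector. An edge with $k+1$ lattice points $a_0+jw$, $0\le j\le k$, is degenerate only if for some $\tau\in\mathbb C^*$ we have $\sum\tau^j=0$ and $\sum j\tau^j=0$, i.e. if $1+\tau+\dots+\tau^k$ has a double root. It divides $\tau^{k+1}-1$, so it has none. For $d=1$ this is everything.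

**Step 2: the list for $d=2$.** Let $k_0\le k_1\le k_2$ with $\sum1/k_i=1$ and $k_0\ge2$. Then $k_0\le3$. If $k_0=3$, all are $3$. If $k_0=2$, then $(k_1-2)(k_2-2)=4$. So $(k_i)=(3,3,3),(2,4,4),(2,3,6)$ up to order. Put $V=\langle k_iE_i\rangle$, $L_0=\langle J,V\rangle$ and $\Lambda=\{e\in\mathbb Z^3:\sum e_i/k_i\in\mathbb Z\}$, so that $L_0\subset L\subset\Lambda$. Let $\ell$ be the least common multiple of the $k_i$. The map $\prod\mathbb Z/k_i\to\mathbb Q/\mathbb Z$ has image of order $\ell$, so $[\Lambda:V]=k_0k_1k_2/\ell=9,8,6$. And $L_0/V$ is cyclic, generated by $J$, of order $\ell=3,4,6$. So $[\Lambda:L_0]=3,2,1$, which is prime or $1$, and $L\in\{L_0,\Lambda\}$.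

**Step 3: the five triangles.** In each case we list the monomials $x^{e_0}y^{e_1}z^{e_2}$ with $e\in L$, $e\ge0$, $\sum e_i/k_i=1$, and show that $f$ has no point with $xyz\ne0$ satisfying (5).

1. $(3,3,3)$, $L_0$. Here $e\equiv mJ$ mod $3$ and $\sum e_i=3$, so $f=x^3+y^3+z^3+W$ with $W=xyz$. The conditions give $x^3=y^3=z^3=-W/3$, so $W^3=-W^3/27$, impossible.

2. $(3,3,3)$, $\Lambda$. Here $f=h_3(x,y,z)$, done in Section 5.

3. $(2,4,4)$, $L_0$. We need $2e_0+e_1+e_2=4$ and $e\equiv mJ$ modulo $(2,4,4)$. For $m=0$: $x^2,y^4,z^4$; for $m=1$: $xyz$; for $m=2$: $y^2z^2$; for $m=3$ nothing, since already $(1,3,3)$ gives $8$. So $f=x^2+y^4+z^4+W+N$ with $W=xyz$, $N=y^2z^2$. The conditions are $2x^2+W=0$ and $4y^4+W+2N=0=4z^4+W+2N$. From $W^2=x^2N$ we get $N=4x^2$. Then $y^4=z^4=-\frac32x^2$, and $N^2=y^4z^4$ gives $16=\frac94$, impossible.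

4. $(2,4,4)$, $\Lambda$. Here $f=x^2+x\,h_2(y,z)+h_4(y,z)$, and $4f=(2x+h_2)^2+g$ with $g=4h_4-h_2^2$. The condition $\partial_xf=0$ says $2x+h_2=0$. Then $\partial_yf=\partial_zf=0$ gives $\partial_yg=\partial_zg=0$, so the binary form $g$ has a multiple root. But
$$g=3y^4+2y^3z+y^2z^2+2yz^3+3z^4=(3y^2+5yz+3z^2)(y^2-yz+z^2).$$
The factors have discriminants $-11$ and $-3$, and a common root would have $y/z+z/y$ equal both to $-\frac53$ and to $1$. So $g$ is squarefree, a contradiction.

5. $(2,3,6)$, $L_0=\Lambda$. From $3e_0+2e_1+e_2=6$ we get $f=x^2+xyz+xz^3+y^3+y^2z^2+yz^4+z^6$. By weighted homogeneity normalize $z=1$; then $f=x^2+x(y+1)+(y+1)(y^2+1)$. The conditions (5) give $\partial_xf=\partial_yf=0$, and $f=0$ by the weighted Euler relation. Now $4f=(2x+y+1)^2-R(y)$ with $R=(y+1)^2-4(y+1)(y^2+1)=-(y+1)(4y^2-y+3)$. So $2x+y+1=0$, and then $R(y)=R'(y)=0$. But $R$ is squarefree: $4y^2-y+3$ has discriminant $1-48\ne0$, and its value at $-1$ is $4+1+3\ne0$. Contradiction.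

So no face of a reflexive segment or triangle is degenerate. $\square$

## 7. Every lattice simplex is a face of a reflexive simplex

In dimension $2$ the possible faces form a short list. In general there is no restriction at all: reflexivity constrains the whole simplex, while degeneracy is a property of a single face. This separation is what defeats the conjectured statement.

*Proof of Theorem D.* Let $S=\mathrm{conv}(v_0,\dots,v_e)\subset\mathbb R^e$, full-dimensional without loss of generality (replace the lattice by its intersection with the affine span).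

**Step 1: put $S$ in barycentric coordinates.** Let $\lambda_i$ be the barycentric coordinates of $S$, extended to linear forms on $\mathbb Z\times\mathbb Z^e$ so that $\lambda_i(1,x)$ is the barycentric coordinate of $x$ and $\sum_i\lambda_i(t,x)=t$. They have rational coefficients, so we can choose $K>e+1$ with all $K\lambda_i$ integral. Let
$$L_S=\{(K\lambda_i(t,x))_i:\ (t,x)\in\mathbb Z^{1+e}\}\subset\mathbb Z^{e+1}.$$
It contains $K\mathbb Z^{e+1}$, since $(1,v_i)\mapsto KE_i$.

**Step 2: add coordinates until $J$ has height one.** Index the coordinates of $\mathbb Z^K$ by $0,\dots,K-1$. Let $L\subset\mathbb Z^K$ be generated by $L_S\times0$, $K\mathbb Z^K$ and $J$, and let $h(x)=\frac1K\sum x_i$. Then $h$ is integral on $L$: it equals $t$ on the element of $L_S\times 0$ given by $(t,x)$, it is integral on $K\mathbb Z^K$, and $h(J)=1$. Lemma 4(a), with $K$ weights all equal to $K$, shows that $\{x\in\mathbb R^K_{\ge0}:h(x)=1\}$ is a reflexive simplex for $L\cap\{h=1\}$.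

**Step 3: the face is $S$ with nothing added.** Consider the face $x_j=0$ for $j>e$. An element $(\ell,0)+Kz+mJ$ of $L$ (with $\ell\in L_S$, $z\in\mathbb Z^K$, $m\in\mathbb Z$) that vanishes in these coordinates has $Kz_j+m=0$ for $j>e$. So $K\mid m$, and the element lies in $(L_S+K\mathbb Z^{e+1})\times0=L_S\times0$. Under $x\mapsto(K\lambda_i(1,x))_i$, which identifies $\mathbb Z^e$ with $L_S\cap\{h=1\}$, the face with its lattice points is $S$ with its lattice points.

**Step 4: degeneracy is inherited.** If $S$ is degenerate, (4) holds for a character of $L_S$, which extends to $L$ because $\mathbb C^*$ is divisible. So $S$ is degenerate as a face, and Proposition 3 gives a drop. $\square$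

Apply this to the tetrahedron of Section 1. There $\lambda_i=e_i/6$, so $K=6$ works, with two extra coordinates. By (1), the resulting reflexive simplex of dimension $5$ has a drop, so the statement of the problem is already false. To come down to dimension $4$, look at what Step 2 needs: the four weights $6$ contribute $\frac46$ to $h(J)$, so the new weights must contribute $\frac13$. Two weights $6$ do this; so does a single weight $3$, or $r$ weights $3r$ for any $r\ge1$.

## 8. The simplices $\Delta_r$

Use coordinates $(e,g)=(e_1,\dots,e_4;g_1,\dots,g_r)$ on $\mathbb Z^{4+r}$, with basis $E_1,\dots,E_4,G_1,\dots,G_r$, and put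
$$\Lambda_r=\{(e,g):\ e_1\equiv e_2,\ e_3\equiv e_4\ (6);\ \ g_1\equiv\dots\equiv g_r\ (3r);\ \ e_1+e_3+g_1\equiv0\ (3)\},$$
$$h(e,g)=\tfrac16\sum e_i+\tfrac1{3r}\sum g_j,\qquad\Delta_r=\{(e,g)\in\mathbb R^{4+r}_{\ge0}:h=1\}.$$

*Proof of Theorem A.*

**Step 1: $\Delta_r$ is a reflexive simplex of dimension $r+3$.** We check the hypotheses of Lemma 4(a) with weights $6,6,6,6,3r,\dots,3r$. Their reciprocals sum to $\frac46+\frac r{3r}=1$. On $\Lambda_r$ we have $h\equiv\frac{e_1+e_3+g_1}3\equiv0$ modulo $\mathbb Z$. The vectors $J$, $6E_i$ and $3rG_j$ satisfy all the congruences, so they lie in $\Lambda_r$.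

**Step 2: the lattice points.** Let $(e,g)\in\Lambda_r\cap\Delta_r$ and write $g_j=m+3rz_j$ with $0\le m<3r$ and $z_j\ge0$. Then $\frac m3+\sum z_j\le1$. If $\sum z_j=1$, then $m=0$, $e=0$, and the point is some $3rG_j$. If $z=0$, then $m\le3$ and $\sum e_i=6-2m$. If moreover $e_1\ne e_2$ or $e_3\ne e_4$, some $e_i\ge6$, so $m=0$ and $e=6E_i$. Otherwise $e=(i,i,j,j)$ with $i+j+m=3$, and all such vectors lie in $\Lambda_r$.

Take variables $q_1,\dots,q_4,w_1,\dots,w_r$ and put $\alpha=q_1q_2$, $\beta=q_3q_4$, $\gamma=w_1\cdots w_r$. The lattice points are exactly the monomials of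
$$f=q_1^6+q_2^6+q_3^6+q_4^6+h_3(\alpha,\beta,\gamma)+[r\ge2]\sum_jw_j^{3r},\tag{7}$$
where $[r\ge2]$ is $1$ if $r\ge2$ and $0$ if $r=1$, and $h_3(\alpha,\beta,\gamma)=\sum_{i+j+m=3}\alpha^i\beta^j\gamma^m$. For $r=1$ the monomial $\gamma^3=w_1^3$ is the vertex $3G_1$.

**Step 3: the degree.** Let $V=\langle6E_i,3rG_j\rangle$. The map $(e,g)\mapsto(e_1,e_3,g_1)$ induces an isomorphism
$$\Lambda_r/V\cong\{(i,j,m)\in\mathbb Z/6\times\mathbb Z/6\times\mathbb Z/3r:\ 3\mid i+j+m\}.$$
It is injective since an element with image $0$ has all $e_i\equiv0$ mod $6$ and all $g_j\equiv0$ mod $3r$. It is surjective since $(i,i,j,j;m,\dots,m)\in\Lambda_r$. The order is $36\cdot3r/3=36r$. The group is generated by $(3,0,0),(2,1,0),(2,0,1)$, the classes of $\alpha^3,\alpha^2\beta,\alpha^2\gamma$, because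
$$(i,j,m)=j(2,1,0)+m(2,0,1)+(i-2j-2m,0,0),\qquad3\mid i-2j-2m.$$
Together with the vertices, which generate $V$, the lattice points generate $\Lambda_r$. Since they all have height $1$, they affinely generate $\Lambda_r\cap\{h=1\}$. By Lemma 4(a), $\deg(\Delta_r)=[\Lambda_r:V]=36r$.

**Step 4: a degenerate face.** The face $g=0$ of $\Delta_r$, with the lattice $\Lambda_r\cap\{g=0\}=\Lambda^S$, is the tetrahedron $S$ of Section 1. Take the character with $q_1=q_3=1$, $q_2=q_4=-1$, $w_j=1$. By (1) it satisfies (4) on $S$. So $S$ is degenerate, and $\mathrm{mldeg}(\Delta_r)<\deg(\Delta_r)$ by Proposition 3.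

**Step 5: the shape of $X$ at the lost point.** To get the size of the drop we compute $\mathrm{mult}_{p^*}X$, where $p^*$ has coordinates $\chi(a)$ for $a\in S$ and $0$ elsewhere. Let $v=6E_1$. On $X\cap\{p_v\ne0\}$ the functions $p_a/p_v$ are the characters with exponents $a-v$, and they generate the coordinate ring. Inverting those with $a\in S$, we get a neighborhood $\mathrm{Spec}\,\mathbb C[Q]$ of $O_S$, where $Q$ is the semigroup generated by all $a-v$ ($a$ a lattice point of $\Delta_r$) and all $-(a-v)$ with $a\in S$.

By (6) the points of $S$ generate $\Lambda_r\cap\{g=0\}$, so the differences $a-v$ with $a\in S$ generate $\Gamma^0=\Lambda_r\cap\{g=0,h=0\}$, a lattice of rank $3$, and $\Gamma^0\subset Q$. Now $\Gamma^0$ is the kernel of $\mathrm{pr}:(e,g)\mapsto g$ on $\Lambda_r\cap\ker h$. The image of $\mathrm{pr}$ is free, so $\mathrm{pr}$ has a section on its image. Since $Q$ is stable under adding elements of $\Gamma^0$, we get $Q\cong\Gamma^0\oplus\bar Q$ with $\bar Q=\mathrm{pr}(Q)$. By (7), $\bar Q$ is generated by the vector $(1,\dots,1)$,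 from the lattice point $\alpha^2\gamma$, and the vectors $3rG_j$. Their sum is $\sum_j3rG_j=3r\,(1,\dots,1)$.

Denote the corresponding elements of $\mathbb C[\bar Q]$ by $\gamma$ and $\varphi_1,\dots,\varphi_r$. There is a surjection
$$\mathbb C[\gamma,\varphi_1,\dots,\varphi_r]\big/\big(\textstyle\prod_j\varphi_j-\gamma^{3r}\big)\longrightarrow\mathbb C[\bar Q].$$
The polynomial $\varphi_1(\varphi_2\cdots\varphi_r)-\gamma^{3r}$ has degree $1$ in $\varphi_1$, with coprime coefficients $\varphi_2\cdots\varphi_r$ and $\gamma^{3r}$. So it is irreducible by Gauss's lemma, and the left side is a domain of dimension $r$. The right side is a domain of dimension $r$, since the $3rG_j$ are independent. A proper quotient of a finitely generated domain by a nonzero prime has smaller dimension, so the surjection is an isomorphism. Thus near $p^*$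
$$X\cong(\mathbb C^*)^3\times\{\textstyle\prod_j\varphi_j=\gamma^{3r}\}. \tag{8}$$
The functions $\gamma$ and $\varphi_j$ are units times $p_a/p_v$ for lattice points $a\notin S$ (namely $\alpha^2\gamma$ and $3rG_j$), so they vanish at $p^*$: the point $p^*$ lies over the origin.

**Step 6: the size of the drop.** By (8), $X$ is near $p^*$ a hypersurface in a smooth variety, and the lowest-order term of its equation at the origin is $\prod\varphi_j$, of order $r<3r$. So $\mathrm{mult}_{p^*}X=r$, and Proposition 3 gives $\mathrm{mldeg}(\Delta_r)\le36r-r=35r$. The drop is at least $r=d-3$, and $d=r+3$ runs through all $d\ge4$. $\square$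

## 9. Dimension four: exactly one critical point is lost

*Proof of Theorem B.* Let $r=1$. We show that $Y_{\hat u}$ is $\mathrm{Crit}_{\hat u}$ together with the single reduced point $p^*$.

**Step 1: coordinates on the lattice.** This step identifies $\Delta_1$ with the simplex in the theorem. Consider the map $\mathbb Z^4\to\mathbb Z^5$, $(x',y',t',s')\mapsto(e_1,e_2,e_3,e_4;g)$, with
$$e_1=1-6x'-y'-3t'-s',\quad e_2=1-y'+3t'-s',\quad e_3=1+6x'+y',\quad e_4=1+y',\quad g=1+s'.$$
It lands in $\Lambda_1\cap\{h=1\}$: $e_1-e_2=-6x'-6t'$, $e_3-e_4=6x'$, $e_1+e_3+g=3-3t'$, and $\sum e_i=4-2s'$ gives $h=\frac{4-2s'}6+\frac{1+s'}3=1$. It sends the five listed points, in the order listed, to $6E_1,6E_3,6E_2,6E_4,3G_1$. The edge vectors of the listed simplex at its first vertex are $(1,0,0,0),(0,0,2,0),(-1,6,2,0),(0,0,1,3)$, with $|\det|=36$. This equals $[\Lambda_1:V]$, the normalized volume in the full lattice. So the map is an isomorphism of affine lattices. The linear parts of $e_1,\dots,e_4,g$ are the dual vertices $(-6,-1,-3,-1),(0,-1,3,-1),(6,1,0,0),(0,1,0,0),(0,0,0,1)$.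

Translate by $(0,1,1,1)$. The vertices become the monomials $1,\ x,\ t^2,\ x^{-1}y^6t^2,\ ts^3$. A point $(i,i,j,j;m)$ has $x'=t'=0$, $y'=j-1$, $s'=m-1$, so it becomes $t\,y^js^m$. The generating polynomial of the $14$ lattice points is
$$f=1+x+t^2+x^{-1}y^6t^2+t\,h_3(1,y,s).\tag{9}$$
The face $S$ is $s=0$, and $p^*$ is $(x,y,t,s)=(1,1,-1,0)$: there the four vertex monomials of $S$ are $1$ and the monomials $ty^j$ are $-1$.

**Step 2: reduction of the degeneracy equations to $\alpha,\beta$.** By Proposition 1, to find $Y_{\hat u}\setminus\mathrm{Crit}_{\hat u}$ we must find all degenerate faces. A face corresponds to a nonempty subset $I$ of $\{q_1,q_2,q_3,q_4,w\}$, where $\gamma=w$. By (5) it is degenerate if and only if all $u\,\partial_uf_I$ with $u\in I$ vanish at some torus point, where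
$$f=q_1^6+q_2^6+q_3^6+q_4^6+h_3(\alpha,\beta,\gamma).$$

If exactly one of $q_1,q_2$ is in $I$, say $q_1$, the only monomial of $f_I$ containing it is $q_1^6$, and $q_1\partial_{q_1}f_I=6q_1^6\ne0$: not degenerate. The same holds for $q_3,q_4$.

If $q_1,q_2\in I$, let $H$ be the restriction of $h_3$ to the face. The equations say $6q_1^6=6q_2^6=-\alpha\,\partial_\alpha H$. So $q_1^6=q_2^6$, and $(q_1^6)^2=q_1^6q_2^6=\alpha^6$, hence
$$q_1^6=q_2^6=\varepsilon\alpha^3,\quad\varepsilon=\pm1,\qquad6\varepsilon\alpha^2+\partial_\alpha H=0.\tag{10}$$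
Likewise, if $q_3,q_4\in I$: $q_3^6=q_4^6=\delta\beta^3$ with $\delta=\pm1$, and $6\delta\beta^2+\partial_\beta H=0$. If $w\in I$, then $\partial_\gamma H=0$. In that case we normalize $\gamma=1$, since $f$ is weighted homogeneous with weights $1$ for $q_i$ and $2$ for $w$.

**Step 3: faces other than the whole simplex.**

- $I=\{w\}$: $f_I=w^3$, no.
- $I=\{q_1,q_2\}$: $(6\varepsilon+3)\alpha^2=0$, no. The same for $\{q_3,q_4\}$.
- $I=\{q_1,q_2,w\}$, and symmetrically $\{q_3,q_4,w\}$: $\alpha^2+2\alpha+3=0$ and $(6\varepsilon+3)\alpha^2+2\alpha+1=0$. Subtracting, $(6\varepsilon+2)\alpha^2=2$, so $\alpha^2=\frac14$ (for $\varepsilon=1$) or $-\frac12$ (for $\varepsilon=-1$). Correspondingly $\alpha=-\frac{\alpha^2+3}2=-\frac{13}8$ or $-\frac54$. Then $\alpha^2=\frac{169}{64}$ or $\frac{25}{16}$, a contradiction.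
- $I=\{q_1,q_2,q_3,q_4\}$: $(6\varepsilon+3)\alpha^2+2\alpha\beta+\beta^2=0=\alpha^2+2\alpha\beta+(6\delta+3)\beta^2$. Subtracting, $(6\varepsilon+2)\alpha^2=(6\delta+2)\beta^2$. If $\varepsilon=\delta$, then $\beta=\pm\alpha$. For $\beta=\alpha$ we get $6\varepsilon+6=0$, so $\varepsilon=-1$; for $\beta=-\alpha$ we get $6\varepsilon+2=0$, impossible. If $\varepsilon=1,\delta=-1$, then $\beta^2=-2\alpha^2$, and the first equation becomes $7\alpha+2\beta=0$, so $\beta^2=\frac{49}4\alpha^2$, a contradiction; symmetrically for $\varepsilon=-1,\delta=1$. So $\alpha=\beta$ and $q_1^6=q_2^6=q_3^6=q_4^6=-\alpha^3$, while $\alpha^i\beta^j=\alpha^3$ for $i+j=3$. This is exactly one point of $O_S$, with coordinates $1$ at the four vertices and $-1$ at the four other points: the point $p^*$.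

**Step 4: the whole simplex, equal signs.** With all five variables and $\gamma=1$ the equations are
$$(6\varepsilon+3)\alpha^2+2\alpha\beta+\beta^2+2\alpha+\beta+1=0,\tag{11}$$
$$\alpha^2+2\alpha\beta+(6\delta+3)\beta^2+\alpha+2\beta+1=0,\tag{12}$$
$$\alpha^2+\alpha\beta+\beta^2+2\alpha+2\beta+3=0.\tag{13}$$
Let $\varepsilon=\delta$. Then (11)−(12) is $(\alpha-\beta)\big((6\varepsilon+2)(\alpha+\beta)+1\big)=0$.

If $\alpha=\beta$: $(6\varepsilon+6)\alpha^2+3\alpha+1=0$ and $3\alpha^2+4\alpha+3=0$. For $\varepsilon=-1$, $\alpha=-\frac13$, but then $3\alpha^2+4\alpha+3=2$. For $\varepsilon=1$, subtracting the first from four times the second gives $13\alpha+11=0$, but then $3\alpha^2+4\alpha+3=\frac{298}{169}\ne0$.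

If $\alpha\ne\beta$: put $\sigma=\alpha+\beta$ and $\pi=\alpha\beta$, so that $\sigma=-1/(6\varepsilon+2)$. Equation (13) gives $\pi=\sigma^2+2\sigma+3$, and (11)+(12) is $(6\varepsilon+4)(\sigma^2-2\pi)+4\pi+3\sigma+2=0$. For $\varepsilon=1$: $\sigma=-\frac18$, $\pi=\frac{177}{64}$, and the left side is $\frac{-3530+708-24+128}{64}=-\frac{2718}{64}\ne0$. For $\varepsilon=-1$: $\sigma=\frac14$, $\pi=\frac{57}{16}$, and the left side is $\frac{226+228+12+32}{16}=\frac{498}{16}\ne0$.

**Step 5: the whole simplex, opposite signs.** By the symmetry $\alpha\leftrightarrow\beta$ we may take $\varepsilon=1,\delta=-1$. Then (11)−(13) is $\beta(\alpha-1)=2-8\alpha^2$, so $\alpha\ne1$ (the right side would be $-6$). And (12)−(13) is $\alpha\beta-4\beta^2-\alpha-2=0$. Substitute $\beta=(2-8\alpha^2)/(\alpha-1)$ and multiply by $(\alpha-1)^2$. The last equation becomes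
$$\alpha(\alpha-1)(2-8\alpha^2)-4(2-8\alpha^2)^2-(\alpha+2)(\alpha-1)^2=0,$$
and expanding and changing sign gives
$$P_1=264\alpha^4-7\alpha^3-130\alpha^2-\alpha+18=0.$$
Equation (13) becomes $(\alpha^2+2\alpha+3)(\alpha-1)^2+(\alpha+2)(\alpha-1)(2-8\alpha^2)+(2-8\alpha^2)^2=0$. Its three terms are $\alpha^4-4\alpha+3$, $-8\alpha^4-8\alpha^3+18\alpha^2+2\alpha-4$ and $64\alpha^4-32\alpha^2+4$, so
$$P_2=57\alpha^4-8\alpha^3-14\alpha^2-2\alpha+3=0.$$
Now $P_1-6P_2=-\alpha P_3$ with $P_3=78\alpha^3-41\alpha^2+46\alpha-11$. Since $P_2(0)\ne0$, we have $\alpha\neq0$, so $P_2$ and $P_3$ have a common root and their resultant, an integer, is $0$. Reduce modulo $5$; the leading coefficients $57$ and $78$ stay nonzero, so the resultant reduces to the resultant of the reductions. We have $2P_3\equiv q:=\alpha^3+3\alpha^2+2\alpha+3$ and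
$$P_2\equiv2\alpha^4+2\alpha^3+\alpha^2+3\alpha+3\equiv(2\alpha+1)\,q-\alpha^2.$$
So $\gcd(P_2,q)=\gcd(q,\alpha^2)=1$ modulo $5$, as $q(0)=3\ne0$. The resultant is nonzero modulo $5$, a contradiction.

Steps 2 to 5 show that $p^*$ is the only point of $Y_{\hat u}\setminus\mathrm{Crit}_{\hat u}$ for generic $\hat u$; it does lie in $Y_{\hat u}$ by Step 1 of the proof of Proposition 3.

**Step 6: $p^*$ is a reduced point of $Y_{\hat u}$.** Bézout counts $p^*$ with a multiplicity, and we show that this is $1$. Near $p^*$, by (8) with $r=1$, $X$ is $(\mathbb C^*)^3\times\mathbb A^1$, with coordinates $x,y,t,s$. Indeed, the exponents of $x,t,ty$ generate $\mathbb Z^3$, and $ts$ contributes $s$. In particular $X$ is smooth there. In this chart $Y_{\hat u}$ is given by $F_j=\vartheta_jf-\hat u_jf$ for $j=x,y,t,s$, where $\vartheta_j$ is the logarithmic derivative, $f$ is (9), and $\hat u$ is translated along with the lattice points. At $p^*$ we have $f=0$ and $\vartheta_xf=\vartheta_yf=\vartheta_tf=0$, by (1).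

Differentiate with respect to $\log x,\log y,\log t,s$. For $j,k\in\{x,y,t\}$ the derivative $\vartheta_kF_j=\vartheta_k\vartheta_jf-\hat u_j\vartheta_kf$ equals $\vartheta_k\vartheta_jf$ at $p^*$. Since $\vartheta_sf=s\,\partial_sf$, the function $F_s$ has zero derivative at $p^*$ in the directions $\log x,\log y,\log t$, and
$$\frac{\partial F_s}{\partial s}=(1-\hat u_s)\,\partial_sf(p^*)=(1-\hat u_s)\,t(1+y+y^2)\big|_{p^*}=-3(1-\hat u_s)\ne0$$
for generic $\hat u$. So the Jacobian is block triangular. Its $3\times3$ block is the logarithmic Hessian, summed over the exponents $(0,0,0),(1,0,0),(0,0,2),(-1,6,2)$ with sign $+$ and $(0,j,1)$, $0\le j\le3$, with sign $-$: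
$$\sum_{a\in S}\chi(a)\,aa^T=\begin{pmatrix}2&-6&-2\\-6&22&6\\-2&6&4\end{pmatrix}.$$
For instance, the $yy$ entry is $36-(0+1+4+9)=22$, the $yt$ entry is $12-(0+1+2+3)=6$, and the $tt$ entry is $4+4-4=4$. Its determinant is $2\cdot52+6\cdot(-12)-2\cdot8=16\ne0$. So the Jacobian is invertible, and $p^*$ is a reduced point of $Y_{\hat u}$.

**Step 7: the count.** For generic $\hat u$, $Y_{\hat u}=\mathrm{Crit}_{\hat u}\sqcup\{p^*\}$ is finite, reduced, and contained in the smooth locus of $X$. As in the proof of Proposition 1, Bézout gives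
$$36=\deg X=\#Y_{\hat u}=\mathrm{mldeg}(\Delta_1)+1,$$
so $\mathrm{mldeg}(\Delta_1)=35$. $\square$
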